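# Analytic spaces that are homogeneous and not locally compact, but not semifilters

## 1. Complements of totally imperfect $E_0$-invariant sets

Throughout, "space" means separable metrizable topological space. Subsets of $\omega$ are identified with their characteristic functions, so $\mathcal P(\omega)=2^\omega$ is the Cantor set.

**Theorem 1 ($\mathsf{ZFC}$).** Let $A\subseteq 2^\omega$ be $E_0$-invariant, uncountable and totally imperfect. Then $X=2^\omega\setminus A$ is zero-dimensional, homogeneous and not locally compact, but not homeomorphic to a semifilter.

**Corollary 2.** If $\omega_1^{L[a]}=\omega_1$ for some $a\subseteq\omega$ (in particular if $V=L$), then there is such an $A$ that is coanalytic, so that $X$ is analytic. Hence, if $\mathsf{ZFC}$ is consistent, $\mathsf{ZFC}$ does not prove that a zero-dimensional analytic space is homeomorphic to a semifilter if and only if it is homogeneous and not locally compact.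

Here are the words used. A space is *homogeneous* if for all points $x,y$ some homeomorphism of the space onto itself takes $x$ to $y$. For $x,y\subseteq\omega$ write $x=^\ast y$ if $x\setminus y$ and $y\setminus x$ are finite; as a relation on $2^\omega$ this is called $E_0$. A set $Y\subseteq 2^\omega$ is *$E_0$-invariant* if $x\in Y$ and $y=^\ast x$ imply $y\in Y$. A space is *totally imperfect* if it contains no copy of the Cantor set. A space is *analytic* if it is homeomorphic to an analytic subspace of some Polish space, and *Borel* if it is homeomorphic to a Borel subspace of some completely metrizable space.

**Definition 3.** A *semifilter* (on $\omega$) is a collection $\mathcal S\subseteq\mathcal P(\omega)$ such that $\varnothing\notin\mathcal S$ and $\omega\in\mathcal S$; if $x\in\mathcal S$ and $y=^\ast x$ then $y\in\mathcal S$; and if $y\supseteq x\in\mathcal S$ then $y\in\mathcal S$. It carries the subspace topology from $2^\omega$.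

The background is the following theorem about Borel spaces, which we call the *Borel Theorem*: *a zero-dimensional Borel space is homeomorphic to a semifilter if and only if it is homogeneous and not locally compact.* The question, taken from Andrea Medini, "On Borel semifilters", arXiv:1605.01024 (2016), is whether $\mathsf{ZFC}$ proves the same statement with "Borel" replaced by "analytic". Call that statement the *analytic version*. Corollary 2 says no. It is also a known fact that under $\mathbf\Sigma^1_1$-Determinacy the Borel Theorem extends to all analytic and coanalytic spaces. So the analytic version is independent of $\mathsf{ZFC}$, modulo the consistency of $\mathbf\Sigma^1_1$-Determinacy.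

Theorem 1 is a $\mathsf{ZFC}$ statement about arbitrary sets $A$; definability enters only in Corollary 2. We shall deduce Theorem 1 from a classification (Theorem 9), and at the end measure exactly how strong the hypothesis on $L[a]$ is (Theorem 11).

## 2. Examples of semifilters, and the textbook facts we need

Write $\mathsf{Fin}$ and $\mathsf{Cof}$ for the sets of finite and cofinite subsets of $\omega$, and $[\omega]^\omega=2^\omega\setminus\mathsf{Fin}$. For $n\in\omega$ and $s\subseteq n$ put
$$[s]_n=\{y\subseteq\omega:\ y\cap n=s\}.$$
These sets are the usual clopen base of $2^\omega$.

The collections $\mathsf{Cof}$ and $[\omega]^\omega$ are semifilters, the smallest and the largest. Indeed every semifilter $\mathcal S$ contains $\omega$, hence contains $\mathsf{Cof}$; and it omits $\varnothing$, hence is disjoint from $\mathsf{Fin}$. A third example, used below: let $E$ be the set of even numbers and $O$ the set of odd numbers, and put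
$$\mathcal S_E=\{x\subseteq\omega:\ x\cap E\text{ is infinite}\}.$$

Every semifilter is $E_0$-invariant, but not conversely: $\mathsf{Fin}$ is $E_0$-invariant and not upward-closed. However, complementation $x\mapsto\omega\setminus x$ is a homeomorphism from $\mathsf{Fin}$ onto $\mathsf{Cof}$. So $\mathsf{Fin}$ is *homeomorphic* to a semifilter without being one. The question is about homeomorphism type only, and this is where the difficulty will lie.

A nonempty $E_0$-invariant set $Y$ is dense in $2^\omega$: if $x\in Y$, then $s\cup(x\setminus n)\in Y\cap[s]_n$.

A *compactification* of $X$ is a compact metrizable $K$ with a dense embedding $e:X\to K$; its *remainder* is $K\setminus e(X)$. For example, $2^\omega$ is a compactification of $[\omega]^\omega$ with remainder $\mathsf{Fin}$.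

Textbook facts:

1. **(F1)** An uncountable analytic subset of a Polish space contains a Cantor set. In particular so does every uncountable Borel subset and every uncountable compact metrizable space. Consequently *every compact subset of a totally imperfect space is countable*.
2. **(F2)** A subspace of a Polish space is Polish if and only if it is $G_\delta$.
3. **(F3)** (Alexandrov–Urysohn) A nonempty zero-dimensional Polish space in which every compact set has empty interior is homeomorphic to $\omega^\omega$.
4. **(F4)** (Sierpiński) A nonempty countable space without isolated points is homeomorphic to $\mathbb Q$.
5. **(F5)** The Baire category theorem; and coanalytic subsets of a Polish space have the Baire property.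
6. **(F6)** Any two uncountable Polish spaces are Borel isomorphic; Borel isomorphisms carry coanalytic sets to coanalytic sets.
7. **(F7)** Every coanalytic set has the perfect set property (is countable or contains a Cantor set) if and only if $\omega_1^{L[a]}<\omega_1$ for all $a\subseteq\omega$. More specifically, if $\omega_1^{L[a]}=\omega_1$ for some $a\subseteq\omega$, there is an uncountable totally imperfect coanalytic $B\subseteq2^\omega$. (Gödel for $V=L$; relativized form: Solovay; see Kanamori, *The Higher Infinite*, §§13–14, or Jech, *Set Theory*, Ch. 25.)

## 3. Every $E_0$-invariant set is homogeneous

We first want a large supply of homogeneous, not locally compact spaces. The next lemma provides one for every nontrivial $E_0$-invariant set. It also shows that every semifilter is homogeneous and not locally compact, so one direction of the analytic version is never in doubt.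

**Lemma 4.** Let $Y\subseteq2^\omega$ be $E_0$-invariant. Then $Y$ is homogeneous. If also $Y\neq\varnothing$ and $Y\neq2^\omega$, then $Y$ is not locally compact.

*Proof.* Let $x\ne y$ be points of $Y$ (for $x=y$ use the identity). View points of $2^\omega$ as $0$–$1$ sequences; $[x{\restriction}n]$ denotes the set of $z$ with $z{\restriction}n=x{\restriction}n$. If $x=^\ast y$, flipping finitely many coordinates would take $x$ to $y$. In general $x$ and $y$ differ infinitely often, and flipping infinitely many coordinates need not preserve $Y$. The remedy is to flip more and more coordinates as one approaches $x$, but only finitely many at each point other than $x$ and $y$.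

**Step 1: cut neighborhoods of $x$ and $y$ into matching clopen pieces.** Fix $m$ with $x{\restriction}m\neq y{\restriction}m$. For $n\ge m$ put
$$U_n=\{z: z{\restriction}n=x{\restriction}n,\ z(n)\ne x(n)\},\qquad V_n=\{z: z{\restriction}n=y{\restriction}n,\ z(n)\neq y(n)\}.$$
Sorting the points $z\neq x$ of $[x{\restriction}n]$ by the first coordinate where they leave $x$, we see that for every $n\geq m$
$$[x{\restriction}n]=\{x\}\cup\bigcup_{k\ge n}U_k,\qquad [y{\restriction}n]=\{y\}\cup\bigcup_{k\ge n}V_k, \tag{1}$$
with disjoint unions. The clopen sets $[x{\restriction}m]$ and $[y{\restriction}m]$ are disjoint.

Let $\varphi_n:2^\omega\to 2^\omega$ flip exactly those coordinates $k\le n$ at which $x(k)\neq y(k)$. This is an involutive homeomorphism, and $\varphi_n(z)=^\ast z$ for all $z$, so $\varphi_n(Y)=Y$. We check that $\varphi_n(U_n)=V_n$. Let $z\in U_n$. Below $n$, $z$ agrees with $x$, so $\varphi_n(z)$ agrees with $y$. At coordinate $n$ we have $z(n)=1-x(n)$. If $x(n)=y(n)$ there is no flip, and the value stays $1-x(n)=1-y(n)$. If $x(n)\ne y(n)$ the flip gives $x(n)=1-y(n)$. Either way $\varphi_n(z)\in V_n$. By symmetry $\varphi_n(V_n)\subseteq U_n$, and since $\varphi_n$ is an involution, equality follows.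

**Step 2: assemble the pieces into a homeomorphism.** Define $h(x)=y$, $h(y)=x$, $h=\varphi_n$ on $U_n\cup V_n$ for $n\ge m$, and $h=\mathrm{id}$ off $[x{\restriction}m]\cup[y{\restriction}m]$. By (1) this defines $h$ everywhere, and $h$ is an involution. Since $x,y\in Y$ and each $\varphi_n$ preserves $Y$, we have $h(Y)\subseteq Y$, and so $h(Y)=Y$ because $h$ is an involution. Away from $x$ and $y$, $h$ is continuous, because it is continuous on each of the open sets $U_n$, $V_n$ and $2^\omega\setminus([x{\restriction}m]\cup[y{\restriction}m])$. At $x$ and $y$ it is continuous because, by (1), $h([x{\restriction}n])=[y{\restriction}n]$ and $h([y{\restriction}n])=[x{\restriction}n]$ for $n\ge m$. A continuous involution is a homeomorphism, so $h{\restriction}Y$ is a homeomorphism of $Y$ onto $Y$ taking $x$ to $y$.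

**Step 3: exclude local compactness.** Let $\varnothing\ne Y\neq2^\omega$. Both $Y$ and $2^\omega\setminus Y$ are nonempty and $E_0$-invariant, hence dense. Suppose some point of $Y$ has a compact neighborhood $N$ in $Y$. Then $N\supseteq Y\cap[s]_n\neq\varnothing$ for some $n$ and $s$. The set $Y\cap[s]_n$ is closed in $N$, hence compact, hence closed in $2^\omega$. It is also dense in $[s]_n$, so it equals $[s]_n$. Then $[s]_n\subseteq Y$, contradicting density of the complement. $\square$

Two consequences will be used constantly. Every semifilter $\mathcal S$ satisfies $\varnothing\ne\mathcal S\neq2^\omega$ and is $E_0$-invariant, so it is homogeneous and not locally compact. And a *homogeneous* space that is not locally compact is nonempty and has no point with a compact neighborhood, since one such point would give one at every point. Hence all its compact subsets have empty interior.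

## 4. The countable case and the Polish case

Let $X$ be zero-dimensional, homogeneous and not locally compact. In the two simplest cases it is easy to see that $X$ is homeomorphic to a semifilter.

*$X$ countable.* If $X$ had an isolated point, homogeneity would make it discrete, hence locally compact. So $X$ has no isolated points and $X\approx\mathbb Q$ by (F4). The semifilter $\mathsf{Cof}$ is countable, and has no isolated points because every $[s]_n$ contains infinitely many cofinite sets. So $X\approx\mathbb Q\approx\mathsf{Cof}$.

*$X$ Polish.* Compact subsets of $X$ have empty interior, so $X\approx\omega^\omega$ by (F3). The semifilter $[\omega]^\omega=2^\omega\setminus\mathsf{Fin}$ is $G_\delta$ since $\mathsf{Fin}$ is countable, hence Polish by (F2). By Lemma 4 its compact subsets have empty interior, so again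
$$[\omega]^\omega\approx\omega^\omega. \tag{2}$$

The same argument applies to $\mathcal S_E$. Identifying $2^\omega$ with $\mathcal P(E)\times\mathcal P(O)$, its complement is $\bigcup_{F}\{F\cup y:y\subseteq O\}$, with $F$ ranging over the finite subsets of $E$. This is a countable union of compact sets. So $\mathcal S_E$ is $G_\delta$, hence Polish, and therefore $\mathcal S_E\approx\omega^\omega\approx[\omega]^\omega$.

## 5. Looking for Cantor sets: inside a semifilter, then in its complement

By Lemma 4 every nontrivial $E_0$-invariant set is a candidate counterexample. What topological feature could prevent one from being a semifilter? A sensible first observation is that big semifilters contain Cantor sets.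

*Inside.* Let $\mathcal S$ be an uncountable semifilter. Since $\mathsf{Cof}$ is countable, $\mathcal S$ has a member $x$ with infinite complement. By upward closure $\{y:y\supseteq x\}\subseteq\mathcal S$, and this set is homeomorphic to $\mathcal P(\omega\setminus x)$, a Cantor set. So *an uncountable semifilter is never totally imperfect*. Hence an uncountable totally imperfect $E_0$-invariant set $A$ is itself homogeneous and not locally compact by Lemma 4 (it is neither $\varnothing$ nor $2^\omega$) and is not homeomorphic to any semifilter. If $A$ is coanalytic, this is a coanalytic counterexample. But no *analytic* counterexample arises this way: by (F1) every uncountable analytic space contains a Cantor set.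

*In the complement.* So consider the complement. If $\mathcal S$ is a semifilter, $T=2^\omega\setminus\mathcal S$ is closed under subsets. If $T$ contains an infinite $x$, then $T$ contains the Cantor set $\mathcal P(x)$. Thus a semifilter with totally imperfect complement must have $T=\mathsf{Fin}$. It follows that our $X=2^\omega\setminus A$, with $A$ uncountable and totally imperfect, *is* not a semifilter.

This does not yet show that $X$ is not *homeomorphic* to one. A homeomorphism $X\to\mathcal S$ need not extend to the two compactifications, and $2^\omega\setminus\mathcal S$ need not resemble $A$. This really happens: $[\omega]^\omega\approx\mathcal S_E$ by Section 4, yet the remainder $\mathsf{Fin}$ of the first in $2^\omega$ is countable, while the remainder of the second contains the Cantor set $\mathcal P(O)$. So "having a totally imperfect remainder in $2^\omega$" depends on the embedding and not on the space, and the argument stops exactly here.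

What is needed is a property of remainders with three features:

* totally imperfect spaces have it;
* it passes from one remainder of $X$ to every other;
* it still forces the complement of a semifilter to be small.

When we pass to another compactification, a point of one remainder may blow up to a compact set. So the natural move is to replace "points" by "compact sets" and "compact subsets are countable" by "compact subsets meet only countably many of them".

## 6. $k$-countable compact covers and their transfer between remainders

**Definition 5.** A *$k$-countable compact cover* of a space $R$ is an indexed family $(L_i)_{i\in I}$ of compact subsets of $R$ covering $R$ such that for each compact $C\subseteq R$ the set $\{i\in I: L_i\cap C\ne\varnothing\}$ is countable.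

The index set may be uncountable. Two examples:

* If $R$ is totally imperfect, the singletons of $R$ form such a cover, because a compact $C\subseteq R$ is countable by (F1).
* If $R$ is $\sigma$-compact, any countable family of compact sets covering $R$ is such a cover. This applies to the remainder of $\mathcal S_E$ in $2^\omega$, with its Cantor sets.

A space without such a cover appears after Lemma 7.

**Lemma 6.** Let $e_i:X\to K_i$ $(i=1,2)$ be dense embeddings into compact metrizable spaces. If $K_1\setminus e_1(X)$ has a $k$-countable compact cover, then so does $K_2\setminus e_2(X)$.

*Proof.* **Step 1: find a common compactification above both.** Let $\Delta=\{(e_1(x),e_2(x)):x\in X\}$, let $Z$ be the closure of $\Delta$ in $K_1\times K_2$, and let $p_i:Z\to K_i$ be the projections. Each $p_i(Z)$ is compact and contains the dense set $e_i(X)$, so each $p_i$ is onto.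

**Step 2: show that nothing new in $Z$ lies over $X$.** We claim
$$p_1^{-1}(e_1(X))=\Delta=p_2^{-1}(e_2(X)). \tag{3}$$
The inclusions $\supseteq$ of the inverse images over $\Delta$ are clear. Conversely, let $(e_1(x),b)\in Z$. Choose $x_n\in X$ with $(e_1(x_n),e_2(x_n))\to(e_1(x),b)$. Since $e_1$ is an embedding, $e_1(x_n)\to e_1(x)$ gives $x_n\to x$. By continuity of $e_2$, $b=\lim e_2(x_n)=e_2(x)$, so the point lies in $\Delta$. The second equality is symmetric.

Put $R_i=K_i\setminus e_i(X)$. Taking complements in (3),
$$p_1^{-1}(R_1)=Z\setminus\Delta=p_2^{-1}(R_2). \tag{4}$$

**Step 3: move the cover up to $Z$ and down to $K_2$.** Let $(L_j)_{j\in I}$ be a $k$-countable compact cover of $R_1$ and put $L_j'=p_2(p_1^{-1}(L_j))$. The set $p_1^{-1}(L_j)$ is closed in $Z$, hence compact, and so is $L_j'$. By (4), $L_j'\subseteq R_2$.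

*The $L_j'$ cover $R_2$.* Given $b\in R_2$, pick $z\in p_2^{-1}(b)$. By (4), $p_1(z)\in R_1$, so $p_1(z)\in L_j$ for some $j$, and then $b=p_2(z)\in L'_j$.

*$k$-countability.* Let $C\subseteq R_2$ be compact. Then $C\cap L'_j\neq\varnothing$ if and only if some $z\in Z$ has $p_1(z)\in L_j$ and $p_2(z)\in C$, that is, if and only if $L_j$ meets $p_1(p_2^{-1}(C))$. The last set is compact, and by (4) it is contained in $R_1$. So this holds for only countably many $j$. $\square$

## 7. Baire category in $\mathcal P(x)$: complements of semifilters

Now the third feature. Let $T$ be the complement of a semifilter. Each $x\in T$ comes with the compact set $\mathcal P(x)\subseteq T$. All these compact sets accumulate on one and the same countable set: every nonempty relatively open piece of $\mathcal P(x)$ contains a finite set. Members of the cover that contain a finite set number only countably many, and Baire category shows that these already catch everything up to finite changes.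

**Lemma 7.** Let $\mathcal S$ be a semifilter and $T=2^\omega\setminus\mathcal S$. If $T$ has a $k$-countable compact cover, then $T$ is $\sigma$-compact.

*Proof.* **Step 1: isolate countably many members of the cover.** Since $\mathcal S$ is upward-closed and closed under finite modifications, $T$ is closed under subsets and finite modifications. Also $\varnothing\in T$, so $\mathsf{Fin}\subseteq T$. Let $(L_i)_{i\in I}$ be a $k$-countable compact cover of $T$. For each $c\in\mathsf{Fin}$ the set $\{c\}$ is compact, so $c$ lies in only countably many $L_i$. As $\mathsf{Fin}$ is countable,
$$I_0=\{i\in I:\ L_i\cap\mathsf{Fin}\ne\varnothing\}$$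
is countable.

**Step 2: show that every $x\in T$ is a finite modification of a member of some $L_i$ with $i\in I_0$.** Let $x\in T$. Then $\mathcal P(x)$ is a nonempty compact subset of $T$, so only countably many $L_i$ meet it. They cover it, and each $L_i\cap\mathcal P(x)$ is closed. By the Baire category theorem some $L_i\cap\mathcal P(x)$ has nonempty interior in $\mathcal P(x)$, so there are $n$ and $s\subseteq n$ with
$$\varnothing\neq\{y\subseteq x:\ y\cap n=s\}=\mathcal P(x)\cap[s]_n\subseteq L_i. \tag{5}$$
Nonemptiness gives $s\subseteq x\cap n$. Now look at two elements of the set in (5).

* The finite set $s$ itself: $s\subseteq x$ and $s\cap n=s$. Hence $s\in L_i$, so $i\in I_0$.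
* The set $z=s\cup(x\setminus n)$: $z\subseteq x$ and $z\cap n=s$. Hence $z\in L_i$, and $x=z\,\triangle\,F$ with $F=(x\cap n)\setminus s$ finite.

**Step 3: write $T$ as a countable union.** By Step 2, and because $L_i\subseteq T$ and $T$ is closed under finite modifications,
$$T=\bigcup_{F\in\mathsf{Fin}}\ \bigcup_{i\in I_0}\{z\,\triangle\,F:\ z\in L_i\}.$$
For fixed $F$ the map $z\mapsto z\,\triangle\,F$ is a homeomorphism of $2^\omega$, so every set in this countable union is compact. $\square$

**Example 8.** The space $\omega^\omega$ has no $k$-countable compact cover. Take $\mathcal S=\mathsf{Cof}$. Its complement $T$ is the set of coinfinite subsets of $\omega$, and complementation maps $T$ homeomorphically onto $[\omega]^\omega\approx\omega^\omega$. By Baire category $\omega^\omega$ is not $\sigma$-compact, since its compact subsets are closed with empty interior. So by Lemma 7 $T$ has no $k$-countable compact cover. Thus Definition 5 is a genuine restriction.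

## 8. Which spaces with such a remainder are semifilters

The two lemmas combine into a classification.

**Theorem 9 ($\mathsf{ZFC}$).** Suppose $X$ has a compactification whose remainder has a $k$-countable compact cover. Then $X$ is homeomorphic to a semifilter if and only if $X\approx\omega^\omega$.

*Proof.* **Step 1: a semifilter of this kind is Polish.** Suppose $X\approx\mathcal S$ with $\mathcal S$ a semifilter. Since $\mathsf{Cof}\subseteq\mathcal S$, $\mathcal S$ is dense in $2^\omega$. So the homeomorphism $X\to\mathcal S$ is a dense embedding of $X$ into $2^\omega$, with remainder $T=2^\omega\setminus\mathcal S$. By Lemma 6, applied to the given compactification and this one, $T$ has a $k$-countable compact cover. By Lemma 7, $T$ is $\sigma$-compact. Hence $\mathcal S$ is $G_\delta$ in $2^\omega$, and Polish by (F2).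

**Step 2: identify it.** By Lemma 4, $\mathcal S$ is homogeneous and not locally compact, so it is nonempty and its compact subsets have empty interior. It is zero-dimensional as a subspace of $2^\omega$. By (F3), $X\approx\mathcal S\approx\omega^\omega$.

**Step 3: the converse.** If $X\approx\omega^\omega$, then $X\approx[\omega]^\omega$ by (2), and $[\omega]^\omega$ is a semifilter. $\square$

**Proof of Theorem 1.** Let $A$ be $E_0$-invariant, uncountable and totally imperfect, and $X=2^\omega\setminus A$.

**Step 1: the positive properties.** $X$ is a subspace of $2^\omega$, hence zero-dimensional, and it is $E_0$-invariant because $A$ is. It is nonempty because $A\ne2^\omega$ ($A$ contains no Cantor set), and $X\neq2^\omega$ because $A\neq\varnothing$. By Lemma 4, $X$ is homogeneous and not locally compact.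

**Step 2: bring $X$ under Theorem 9.** Being nonempty and $E_0$-invariant, $X$ is dense in $2^\omega$. So $2^\omega$ is a compactification of $X$ with remainder $A$, and the singletons form a $k$-countable compact cover of $A$.

**Step 3: contradiction.** If $X$ were homeomorphic to a semifilter, Theorem 9 would give $X\approx\omega^\omega$, so $X$ would be Polish, hence $G_\delta$ in $2^\omega$ by (F2). Then $A$ would be $F_\sigma$ in a compact space, hence $\sigma$-compact. Compact subsets of $A$ are countable by (F1), so $A$ would be countable, contrary to hypothesis. $\square$

**Example 10.** Sets $A$ as in Theorem 1 exist in $\mathsf{ZFC}$. Enumerate the Cantor subsets of $2^\omega$ as $(P_\alpha)_{\alpha<\mathfrak c}$. At stage $\alpha$ choose $x_\alpha,y_\alpha\in P_\alpha$ in two different $E_0$-classes, both different from all classes of earlier choices. This is possible since classes are countable and $|P_\alpha|=\mathfrak c$. Let $A$ be the union of the classes of the $x_\alpha$. It is $E_0$-invariant and uncountable, and $y_\alpha\in P_\alpha\setminus A$ for every $\alpha$, so $A$ is totally imperfect. But here $X=2^\omega\setminus A$ is not analytic: it is uncountable (it contains the $y_\alpha$, which lie in distinct classes) and contains no $P_\alpha$,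 since $x_\alpha\in P_\alpha\cap A$. To get an analytic $X$ we need a *coanalytic* $A$, and this is where $L[a]$ comes in.

## 9. A coanalytic $A$ when $\omega_1^{L[a]}=\omega_1$

**Proof of Corollary 2.** Let $\omega_1^{L[a]}=\omega_1$. By (F7) there is an uncountable totally imperfect coanalytic $B\subseteq2^\omega$.

**Step 1: make $B$ invariant.** For $F\in\mathsf{Fin}$ put $B_F=\{z\,\triangle\,F: z\in B\}$, and let
$$A=\bigcup_{F\in\mathsf{Fin}}B_F .$$
Then $A$ is $E_0$-invariant: if $w=z\,\triangle\,F$ with $z\in B$ and $w'=^\ast w$, then $w'=z\,\triangle\,F'$ where $F'=F\,\triangle\,(w\,\triangle\,w')$ is finite. It is uncountable since $A\supseteq B_\varnothing=B$. Each $B_F$ is a homeomorphic translate of $B$ inside $2^\omega$, hence coanalytic, and a countable union of coanalytic sets is coanalytic. So $A$ is coanalytic.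

**Step 2: check that the union is still totally imperfect.** This needs an argument, because a Cantor set inside $A$ could be spread over all the $B_F$. Suppose $C\subseteq A$ is a Cantor set. Then $C=\bigcup_F(C\cap B_F)$ is a countable union, so by the Baire category theorem in $C$ some $C\cap B_F$ is nonmeager in $C$. It is coanalytic in $C$, so it has the Baire property there by (F5). A nonmeager set with the Baire property is comeager in some nonempty open $U\subseteq C$, so $C\cap B_F$ contains a dense $G_\delta$ subset $G$ of $U$. Since $U$ is a nonempty Polish space without isolated points, countable subsets of $U$ are meager in $U$. As $G$ is comeager in $U$, it is uncountable. By (F1), $G$ contains a Cantor set, and this Cantor set lies in $B_F\approx B$, contradicting total imperfectness of $B$.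

**Step 3: conclude.** By Theorem 1, $X=2^\omega\setminus A$ is zero-dimensional, homogeneous, not locally compact, and not homeomorphic to a semifilter. It is analytic as the complement of a coanalytic set. If $V=L$ the hypothesis holds with $a=\varnothing$. Since consistency of $\mathsf{ZFC}$ implies consistency of $\mathsf{ZFC}+V=L$, $\mathsf{ZFC}$ (if consistent) does not prove the analytic version. $\square$

By the first half of Section 5, the set $A$ is at the same time a coanalytic counterexample. So $A$ and $2^\omega\setminus A$ are counterexamples simultaneously.

## 10. Totally imperfect remainders and the perfect set property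

How much of the hypothesis of Corollary 2 was needed? For spaces with a totally imperfect remainder, all of it.

**Theorem 11 ($\mathsf{ZFC}$).** The following are equivalent:

1. every coanalytic set has the perfect set property (equivalently, $\omega_1^{L[a]}<\omega_1$ for all $a\subseteq\omega$);
2. every zero-dimensional, homogeneous, not locally compact analytic space having a compactification with totally imperfect remainder is homeomorphic to a semifilter.

Consequently, if the analytic version holds, then $\omega_1$ is inaccessible in $L[a]$ for every $a\subseteq\omega$. So the analytic version is not provable in any theory consistent with $V=L$, for instance $\mathsf{ZFC}$ + "there is an inaccessible (or Mahlo, or weakly compact) cardinal", if that theory is consistent.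

*Proof.* The equivalence inside (1) is the classical theorem (F7).

**Step 1: (2) implies (1).** Suppose (1) fails. Always $\omega_1^{L[a]}\le\omega_1$, so $\omega_1^{L[a]}=\omega_1$ for some $a\subseteq\omega$. The analytic space $X$ of Corollary 2, with compactification $2^\omega$ and totally imperfect remainder $A$, violates (2).

**Step 2: (1) implies (2), by showing that the remainder is countable.** Let $X$ be as in (2), with compactification $K$ and totally imperfect remainder $R=K\setminus X$, where we regard $X$ as a subset of $K$. Being not locally compact, $X$ is nonempty. Being analytic, it is a continuous image of $\omega^\omega$. So it is an analytic subset of $K$, and $R$ is coanalytic in $K$.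

If $K$ is countable, so is $R$. If $K$ is uncountable, let $f:K\to2^\omega$ be a Borel isomorphism, by (F6). Then $f(R)$ is coanalytic. If it were uncountable, then by (1) it would contain a Cantor set $P$. Then $f^{-1}(P)\subseteq R$ would be an uncountable Borel subset of $K$, and by (F1) it would contain a Cantor set, contradicting that $R$ is totally imperfect. So $R$ is countable.

In both cases $R$ is $F_\sigma$ in $K$, so $X$ is $G_\delta$ in $K$, hence Polish. By the Polish case of Section 4, $X\approx\omega^\omega\approx[\omega]^\omega$, a semifilter.

**Step 3: from (1) to inaccessibility.** Suppose the analytic version holds. Then (2) holds, hence (1), so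
$$\omega_1^{L[b]}<\omega_1\quad\text{for all } b\subseteq\omega. \tag{6}$$
Fix $a\subseteq\omega$. Being a regular uncountable cardinal in $V$, $\omega_1$ is a regular uncountable cardinal in the inner model $L[a]$. We claim that it is a limit cardinal there.

Suppose instead that $\omega_1=(\kappa^+)^{L[a]}$ for some infinite cardinal $\kappa$ of $L[a]$. Then $\kappa<\omega_1$, so $\kappa$ is countable in $V$. Choose $b\subseteq\omega$ coding both $a$ and an enumeration of $\kappa$ in type $\omega$; concretely, $b$ codes $a$ and a well-ordering of $\omega$ of order type $\kappa$. Then $a\in L[b]$, so $L[a]\subseteq L[b]$, and $\kappa$ is countable in $L[b]$, since the isomorphism of that well-ordering with $\kappa$ is computed in $L[b]$. Every nonzero ordinal below $\omega_1=(\kappa^+)^{L[a]}$ is the image of $\kappa$ under a map in $L[a]\subseteq L[b]$. So every ordinal below $\omega_1$ is countable in $L[b]$. Hence $\omega_1^{L[b]}=\omega_1$, contradicting (6).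

So $\omega_1$ is an uncountable regular limit cardinal in $L[a]$. Since $\mathsf{GCH}$ holds in $L[a]$ for $a\subseteq\omega$, regular limit cardinals that are uncountable are inaccessible there. Thus $\omega_1$ is inaccessible in $L[a]$.

**Step 4: unprovability.** If $V=L$, then $\omega_1=\omega_1^L$ is a successor cardinal in $L$, so by Step 3 (with $a=\varnothing$) the analytic version fails. Therefore a theory (extending $\mathsf{ZFC}$) that is consistent with $V=L$ cannot prove the analytic version. For the instances, recall the textbook facts that an inaccessible, Mahlo or weakly compact cardinal retains that property in $L$. So if $\mathsf{ZFC}$ together with the existence of such a cardinal is consistent, it is also consistent together with $V=L$. $\square$
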